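\title{Weak convergence of cyclic and random proximal splitting in Hadamard spaces}

\begin{abstract}
We minimize a finite sum $f=f_1+\dots+f_N$ of convex lower semicontinuous functions on a Hadamard space by applying the proximal mappings of the summands one at a time, in cyclic or in random order, with step sizes in $\ell_2\setminus\ell_1$. Under one-sided Lipschitz conditions along the iterates, both algorithms are known to converge to a minimizer when the space is locally compact. We prove that in an arbitrary Hadamard space they converge weakly to a minimizer (almost surely, for the random order). This answers a question posed by Bacak for separable spaces, and separability is not needed. The key point is that the one-sided conditions bound the decrease of $f$ in one round by a multiple of the step size, which forces the values of $f$ to tend to the minimum along the whole sequence. We also show that weak convergence cannot be improved to strong convergence, that $\ell_2\setminus\ell_1$ is the exact class of admissible step sizes for the random order when $N\ge2$, and that for the cyclic order with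 $N\ge3$ the exponent $2$ cannot be replaced by any $p>2$.
\end{abstract}

\section{The problem and the results}\label{sec:intro}

\subsection{Hadamard spaces, proximal mappings, weak convergence}

A \emph{geodesic} in a metric space $(\mathcal H,d)$ is a map $\gamma\colon[0,1]\to\mathcal H$ with $d(\gamma(s),\gamma(t))=|s-t|\,d(\gamma(0),\gamma(1))$ for all $s,t$. The space is a \emph{Hadamard space} if it is complete, any two points are the endpoints of a geodesic, and for every geodesic $\gamma$, every $x\in\mathcal H$ and every $t\in[0,1]$,
\begin{equation}\label{eq:cat}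
d(x,\gamma(t))^2\le (1-t)\,d(x,\gamma(0))^2+t\,d(x,\gamma(1))^2-t(1-t)\,d(\gamma(0),\gamma(1))^2 .
\end{equation}
In a Hilbert space \eqref{eq:cat} holds with equality, so the condition says that squared distances are at least as convex along geodesics as they are in a Hilbert space. Geodesics are determined by their endpoints: if $\eta$ has the same endpoints as $\gamma$, at distance $D$, then \eqref{eq:cat} with $x=\eta(t)$ gives $d(\eta(t),\gamma(t))^2\le t(1-t)D^2\,[t+(1-t)-1]=0$. We write $[a,b]$ for the image of the geodesic from $a$ to $b$, and call a set $C$ \emph{convex} if $[a,b]\subset C$ whenever $a,b\in C$. Each $[a,b]$ is compact and convex.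

A function $g\colon\mathcal H\to(-\infty,\infty]$ is \emph{convex} if $g\circ\gamma$ is convex for every geodesic $\gamma$, and \emph{proper} if $g\not\equiv\infty$; ``lsc'' abbreviates ``lower semicontinuous''. For $g$ proper, convex and lsc and $\lambda>0$, the \emph{proximal mapping} is
\[
\operatorname{prox}_{\lambda g}(x):=\operatorname*{arg\,min}_{y\in\mathcal H}\Big(g(y)+\frac{1}{2\lambda}\,d(x,y)^2\Big),\qquad x\in\mathcal H ;
\]
the minimizer exists and is unique, and $g$ is finite at it. The point $z=\operatorname{prox}_{\lambda g}(x)$ balances decreasing $g$ against staying near $x$. For differentiable $g$ on a Hilbert space it solves $z=x-\lambda\nabla g(z)$, so it is an implicit Euler step of duration $\lambda$ for the gradient flow of $g$; unlike that equation, the definition needs only the metric. If $g=\iota_C$ is the indicator of a nonempty closed convex set $C$ (equal to $0$ on $C$ and $\infty$ elsewhere), then $\operatorname{prox}_{\lambda g}$ is the \emph{metric projection} $P_C$, which sends $x$ to the point of $C$ nearest to $x$.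

\begin{example}[distance functions]\label{ex:dist}
Let $a\in\mathcal H$, $c>0$ and $g=c\,d(\cdot,a)$. This function is convex: with $A=d(a,\gamma(0))$ and $B=d(a,\gamma(1))$ we have $d(\gamma(0),\gamma(1))\ge|A-B|$, so the right side of \eqref{eq:cat} for $x=a$ is at most $((1-t)A+tB)^2$. The point $\operatorname{prox}_{\lambda g}(x)$ lies on $[x,a]$ at distance $\min\{c\lambda,D\}$ from $x$, where $D=d(x,a)$. Indeed, if $d(x,y)=t$, then $g(y)+\frac{1}{2\lambda}d(x,y)^2\ge c|D-t|+\frac{t^2}{2\lambda}$, with equality for $y\in[x,a]$, and the right side is minimal at $t=\min\{c\lambda,D\}$. For $g=c|\cdot|$ on $\mathbb R$ this is \emph{soft thresholding}, $x\mapsto\operatorname{sign}(x)\,(|x|-c\lambda)_+$, where $s_+=\max\{s,0\}$.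
\end{example}

A sequence $(x_n)$ in $\mathcal H$ \emph{converges weakly} to $x$ if for every geodesic $\gamma$ with $x\in\gamma([0,1])$ the projections of $x_n$ onto $\gamma([0,1])$ converge to $x$. Convergence in the metric $d$ is called \emph{strong}. In a Hilbert space the definition gives the usual weak convergence: the projection of $x_n$ onto a segment $\{x+se:-a\le s\le b\}$, with $\|e\|=1$ and $a,b\ge0$, is $x+s_ne$, where $s_n$ is $\langle x_n-x,e\rangle$ truncated to $[-a,b]$, and $s_n\to0$ for all such segments if and only if $\langle x_n-x,e\rangle\to0$ for all $e$. In particular, weak and strong convergence coincide in $\mathbb R^d$.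

\subsection{Two splitting algorithms}

Throughout, $N\ge1$ is an integer, $\mathbb N_0=\{0,1,2,\dots\}$, and
\[
f=\sum_{n=1}^N f_n ,
\]
where each $f_n\colon\mathcal H\to(-\infty,\infty]$ is proper, convex and lsc. We say that $f$ \emph{attains its minimum} if it has a minimizer at which its value is finite, and we write $\operatorname{Min}f$ for the set of minimizers. The proximal mapping of a sum is in general not expressible through those of the summands, while the latter may be explicit, as for $f=\sum_n d(\cdot,a_n)$ by Example~\ref{ex:dist}. It is therefore natural to use the summands one at a time. Let $(\lambda_k)_{k\in\mathbb N_0}$ be positive reals and $x_0\in\mathcal H$.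

The \emph{cyclic sequence} is defined by
\[
x_{kN+n}:=\operatorname{prox}_{\lambda_kf_n}(x_{kN+n-1}),\qquad k\in\mathbb N_0,\ n=1,\dots,N .
\]
For it we consider the following conditions, with a constant $L>0$, for all $k\in\mathbb N_0$ and $n=1,\dots,N$:
\begin{align}
f_n(x_{kN})-f_n(x_{kN+n})&\le L\,d(x_{kN},x_{kN+n}),\tag{C1}\label{eq:C1}\\
f_n(x_{kN+n-1})-f_n(x_{kN+n})&\le L\,d(x_{kN+n-1},x_{kN+n}).\tag{C2}\label{eq:C2}
\end{align}

For the \emph{random sequence}, let $\Omega=\{1,\dots,N\}^{\mathbb N_0}$ carry the product of the uniform probability measures on $\{1,\dots,N\}$, let $r_k(\omega)=\omega_k$, and set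
\[
x_{k+1}:=\operatorname{prox}_{\lambda_kf_{r_k}}(x_k),\qquad k\in\mathbb N_0 .
\]
We write $x_{k+1}^n:=\operatorname{prox}_{\lambda_kf_n}(x_k)$ for the outcome of the step when $r_k=n$. The condition here is that for some $L>0$ and all $k\in\mathbb N_0$ and $n=1,\dots,N$,
\begin{equation}\tag{R}\label{eq:R}
f_n(x_k)-f_n(x_{k+1}^n)\le L\,d(x_k,x_{k+1}^n).
\end{equation}

All three conditions hold when every $f_n$ is $L$-Lipschitz. They ask for much less: they bound only how far $f_n$ can drop from certain iterates to the point produced by $f_n$ itself, and they say nothing about $f_n$ elsewhere. As for the steps, the assumption $(\lambda_k)\in\ell_2\setminus\ell_1$ means $\sum_k\lambda_k=\infty$ and $\sum_k\lambda_k^2<\infty$. The first condition makes the total elapsed time infinite; the second makes the errors of splitting, which are of order $\lambda_k^2$ per round, summable.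

The following is known. Suppose that $\mathcal H$ is a \emph{locally compact} Hadamard space, that $f$ attains its minimum and that $(\lambda_k)\in\ell_2\setminus\ell_1$. Then under \eqref{eq:C1} and \eqref{eq:C2} the cyclic sequence converges to a minimizer of $f$, and under \eqref{eq:R} the random sequence converges to a minimizer of $f$ almost surely. Local compactness excludes infinite-dimensional Hilbert spaces, where only weak convergence can be expected. The question below was posed by Bacak \cite{Bacak}, as open even for separable Hilbert spaces.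

\begin{quote}
\emph{Let $\mathcal H$ be a separable Hadamard space, not necessarily locally compact, and keep all other hypotheses. Does the cyclic sequence converge weakly to a minimizer of $f$? Does the random sequence do so almost surely?}
\end{quote}

\subsection{Results}

The answer is yes for both orders, in every Hadamard space.

\begin{theorem}[cyclic order]\label{thm:cyclic}
Let $\mathcal H$ be a Hadamard space, let $f=\sum_nf_n$ attain its minimum, let $(\lambda_k)\in\ell_2\setminus\ell_1$ be positive and $x_0\in\mathcal H$, and suppose that the cyclic sequence $(x_j)$ satisfies \eqref{eq:C1} and \eqref{eq:C2} for some $L>0$. Then $f(x_{kN})\to\min f$, $\sum_k\lambda_k\big(f(x_{kN})-\min f\big)<\infty$, and $(x_j)$ converges weakly to a minimizer of $f$.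
\end{theorem}

\begin{theorem}[random order]\label{thm:random}
Let $\mathcal H$ be a Hadamard space, let $f=\sum_nf_n$ attain its minimum, let $(\lambda_k)\in\ell_2\setminus\ell_1$ be positive and $x_0\in\mathcal H$, and suppose that the random sequence $(x_k)$ satisfies \eqref{eq:R} for some $L>0$. Then almost surely $f(x_k)\to\min f$, $\sum_k\lambda_k\big(f(x_k)-\min f\big)<\infty$, and $(x_k)$ converges weakly to a minimizer of $f$.
\end{theorem}

The proof allows nonuniform sampling and a constant that depends on the path.

\begin{theorem}[weighted random order]\label{thm:weighted}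
Let the indices $r_k$ be independent and identically distributed with $P(r_k=n)=p_n>0$ for $n=1,\dots,N$, and let $F:=\sum_np_nf_n$ attain its minimum. Let $(\lambda_k)\in\ell_2\setminus\ell_1$ be positive, $x_0\in\mathcal H$ and $x_{k+1}=\operatorname{prox}_{\lambda_kf_{r_k}}(x_k)$. Suppose that for almost every $\omega$ there is $L(\omega)<\infty$ such that \eqref{eq:R} holds with $L=L(\omega)$ for all $k$ and $n$. Then the conclusions of Theorem~\ref{thm:random} hold with $F$ in place of $f$.
\end{theorem}

For example, Theorems~\ref{thm:cyclic} and~\ref{thm:random} apply to $f=\sum_nd(\cdot,a_n)$ with $L=1$; the minimum is attained because minimizing sequences are bounded and Lemmas~\ref{lem:compact} and~\ref{lem:weak}(b) below apply to them. The last theorem describes the limits of these statements.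

\begin{theorem}[sharpness]\label{thm:sharp}
\leavevmode
\begin{enumerate}
\item[(a)] \emph{Weak cannot be replaced by strong.} For every $N$ and every bounded positive $(\lambda_k)\notin\ell_1$, in particular every positive $(\lambda_k)\in\ell_2\setminus\ell_1$, there are proper convex lsc functions $f_1,\dots,f_N$ on the Hilbert space $\ell_2$ and a point $x_0$ such that $f$ attains its minimum, \eqref{eq:C1}, \eqref{eq:C2} and \eqref{eq:R} hold, and neither the cyclic sequence nor, for any $\omega$, the random sequence converges strongly.
\item[(b)] \emph{Random order.} Let $N\ge2$. If a positive sequence $(\lambda_k)$ is not in $\ell_2\setminus\ell_1$, then there are Lipschitz convex $f_1,\dots,f_N$ on $\mathbb R$, with $f$ attaining its minimum, and $x_0\in\mathbb R$ for which the assertion ``almost surely $(x_k)$ converges to a minimizer of $f$'' is false. Thus $\ell_2\setminus\ell_1$ is exactly the class of positive step sequences for which this assertion always holds.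
\item[(c)] \emph{Cyclic order.} The condition $(\lambda_k)\notin\ell_1$ is necessary for the cyclic sequence always to converge to a minimizer, and for $N\ge2$ so is $\lambda_k\to0$. For $N\ge3$ the exponent $2$ cannot be replaced by any $p>2$: there are a nonincreasing positive $(\lambda_k)\in\bigcap_{p>2}\ell_p\setminus\ell_1$, Lipschitz convex $f_1,\dots,f_N$ on $\mathbb R^2$ with $f$ attaining its minimum, and $x_0\in\mathbb R^2$ such that the cyclic sequence does not converge.
\end{enumerate}
\end{theorem}

We do not determine the exact class of step sequences for the cyclic order.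

\section{What replaces compactness}\label{sec:idea}

We describe the argument for the cyclic order. Put $\beta_k=f(x_{kN})-\min f\ge0$. The basic estimate, proved in Section~\ref{sec:cyclic}, has the form
\[
d(x_{(k+1)N},y)^2\le d(x_{kN},y)^2-2\lambda_k\beta_k+C\lambda_k^2\qquad(y\in\operatorname{Min}f).
\]
Since $\sum\lambda_k^2<\infty$, it implies that $d(x_{kN},y)$ converges for each minimizer $y$ and that $\sum\lambda_k\beta_k<\infty$. Since $\sum\lambda_k=\infty$, the latter gives $\liminf\beta_k=0$, and by itself nothing more.

If closed balls are compact, this is enough. A subsequence along which $\beta_k\to0$ has a further subsequence converging to some $y$, which is a minimizer by lower semicontinuity; the distance $d(x_{kN},y)$ converges, and its limit is $0$. With weak limits the last step breaks down. In $\ell_2$ with its standard basis, the sequence $e_1,e_2,e_1,e_3,e_1,e_4,\dots$ has constant distance to $0$ and a subsequence converging weakly to $0$, yet it does not converge weakly to $0$. The substitute, Opial's argument (Lemma~\ref{lem:opial}), requires that \emph{every} weak limit of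 a subsequence be a minimizer. So we need $\beta_k\to0$ along the whole sequence. For $N=1$ this is free: comparing $y=x_k$ with the minimizer in the definition of the proximal mapping gives $f(x_{k+1})\le f(x_k)$, and a monotone sequence with $\liminf$ equal to $0$ tends to $0$. For $N\ge2$ monotonicity is lost.

\begin{example}\label{ex:line}
On $\mathbb R$ let $f_1(x)=2|x|$ and $f_2(x)=|x-1|$, so that $f(x)=1+x$ on $[0,1]$ and $\operatorname{Min}f=\{0\}$. Let $x_0\in[0,1]$ and $\lambda_k\le1$. If $x_{2k}\in[0,1]$, then by Example~\ref{ex:dist} $x_{2k+1}=(x_{2k}-2\lambda_k)_+$, and since $x_{2k+1}+\lambda_k=\max\{x_{2k}-\lambda_k,\lambda_k\}\le1$, also $x_{2k+2}=x_{2k+1}+\lambda_k\in[0,1]$. Hence $\beta_k=x_{2k}$ for all $k$, and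
\[
\beta_{k+1}=\max\{\beta_k-\lambda_k,\ \lambda_k\}.
\]
The gap $\beta_k$ increases whenever $\lambda_k>\beta_k$; even a start at the minimizer is abandoned after one cycle. But the gap never \emph{decreases} by more than $\lambda_k$.
\end{example}

The last property is what survives in general, and it suffices. Read $\lambda_k$ as elapsed time and $\sum\lambda_k\beta_k$ as the area under the graph of $\beta$. If $\beta$ descends at bounded speed, then every descent from height $2\varepsilon$ to height $\varepsilon$ encloses a fixed amount of area, and a finite total area allows only finitely many such descents.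

\begin{lemma}[slow descent]\label{lem:slow}
Let $\alpha_k>0$ and $\beta_k\ge0$ be reals with $\sum_k\alpha_k=\infty$ and $\sum_k\alpha_k\beta_k<\infty$. If there is $\theta>0$ with $\beta_k-\beta_{k+1}\le\theta\alpha_k$ for all $k$, then $\beta_k\to0$.
\end{lemma}

\begin{proof}
If $\beta_k\ge\varepsilon>0$ for all large $k$, then $\sum\alpha_k\beta_k=\infty$; so $\liminf\beta_k=0$. Suppose that $\beta_k>2\varepsilon$ for some $\varepsilon>0$ and infinitely many $k$. For such $k$ let $m>k$ be the first index with $\beta_m<\varepsilon$. Then
\[
\theta\sum_{j=k}^{m-1}\alpha_j\ge\sum_{j=k}^{m-1}(\beta_j-\beta_{j+1})=\beta_k-\beta_m>\varepsilon ,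
\]
and $\beta_j\ge\varepsilon$ for $k\le j<m$, so $\sum_{j\ge k}\alpha_j\beta_j\ge\varepsilon^2/\theta$. The tails of a convergent series tend to $0$, so this cannot hold for arbitrarily large $k$.
\end{proof}

The bound on the descent cannot be dropped: take $\alpha_k=1/(k+1)$, and $\beta_k=1$ if $k$ is a power of $2$ and $\beta_k=0$ otherwise.

It remains to see why $f(x_{kN})-f(x_{(k+1)N})$ is at most a multiple of $\lambda_k$. For Lipschitz summands this follows once the steps are known to have length $O(\lambda_k)$. Under \eqref{eq:C1} and \eqref{eq:C2} there is a real difficulty, visible for $N=2$. Let $z_0,z_1,z_2$ be the points of one cycle with step $\lambda$. Condition \eqref{eq:C1} bounds $f_2(z_0)-f_2(z_2)$ and $f_1(z_0)-f_1(z_1)$, but we need $f_1(z_0)-f_1(z_2)$, and no hypothesis compares $f_1(z_1)$ with $f_1(z_2)$. Convexity fills the gap. In a Hilbert space, recall that for $g(z)<\infty$ the \emph{subdifferential} $\partial g(z)$ is the set of $w$ with $g(y)\ge g(z)+\langle w,y-z\rangle$ for all $y$. The vector $w=(z_0-z_1)/\lambda$ belongs to $\partial f_1(z_1)$ (Remark~\ref{rem:hilbert}).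 Testing with $y=z_0$ and using the hypothesis gives $\lambda\|w\|^2\le f_1(z_0)-f_1(z_1)\le L\lambda\|w\|$, so $\|w\|\le L$. Then
\[
f_1(z_1)-f_1(y)\le\langle w,z_1-y\rangle\le L\|z_1-y\|\qquad\text{for \emph{every} }y ,
\]
in particular for $y=z_2$. A one-sided bound for a single pair of points has become a one-sided bound at $z_1$ against all points. The next section carries this out without subgradients.

\section{One proximal step}\label{sec:prox}

The function minimized by $\operatorname{prox}_{\lambda g}(x)$ is strongly convex by \eqref{eq:cat}, so it grows quadratically away from its minimizer.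

\begin{lemma}\label{lem:three}
Let $g$ be proper, convex and lsc, $\lambda>0$, $x\in\mathcal H$ and $z=\operatorname{prox}_{\lambda g}(x)$. For all $y\in\mathcal H$,
\begin{equation}\label{eq:three}
g(z)+\frac1{2\lambda}d(x,z)^2+\frac1{2\lambda}d(z,y)^2\le g(y)+\frac1{2\lambda}d(x,y)^2 .
\end{equation}
In particular, for a nonempty closed convex set $C$,
\begin{equation}\label{eq:proj}
d(x,P_Cx)^2+d(P_Cx,y)^2\le d(x,y)^2\qquad(x\in\mathcal H,\ y\in C).
\end{equation}
\end{lemma}

\begin{proof}
We may assume $g(y)<\infty$. Let $\gamma$ be the geodesic from $z$ to $y$ and $t\in(0,1)$. Comparing $z$ with the competitor $\gamma(t)$, and using the convexity of $g$ and \eqref{eq:cat},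
\[
g(z)+\frac{d(x,z)^2}{2\lambda}\le(1-t)g(z)+tg(y)+\frac1{2\lambda}\Big[(1-t)d(x,z)^2+t\,d(x,y)^2-t(1-t)d(z,y)^2\Big].
\]
Subtract $(1-t)\big(g(z)+\frac1{2\lambda}d(x,z)^2\big)$ and divide by $t$:
\[
g(z)+\frac1{2\lambda}d(x,z)^2\le g(y)+\frac1{2\lambda}d(x,y)^2-\frac{1-t}{2\lambda}d(z,y)^2 .
\]
Let $t\downarrow0$. For \eqref{eq:proj} take $g=\iota_C$.
\end{proof}

\begin{remark}[Hilbert spaces]\label{rem:hilbert}
In a Hilbert space $\|x-z\|^2+\|z-y\|^2-\|x-y\|^2=2\langle x-z,y-z\rangle$, so \eqref{eq:three} for all $y$ says exactly that $(x-z)/\lambda\in\partial g(z)$. Since \eqref{eq:three} for all $y$ in turn implies that $z$ is the minimizer,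
\[
z=\operatorname{prox}_{\lambda g}(x)\iff\frac{x-z}{\lambda}\in\partial g(z).
\]
For instance, $g=\langle a,\cdot\rangle$ has $\operatorname{prox}_{\lambda g}(x)=x-\lambda a$. A convex function that is affine near $z$ has its gradient at $z$ as a subgradient.
\end{remark}

\begin{lemma}\label{lem:key}
In the setting of Lemma~\ref{lem:three}, suppose that $g(x)-g(z)\le L\,d(x,z)$ for some real $L\ge0$. Then $g(x)<\infty$, $d(x,z)\le L\lambda$, and
\[
g(z)-g(y)\le L\,d(z,y)\qquad\text{for all }y\in\mathcal H .
\]
\end{lemma}

\begin{proof}
As $g(z)$ is finite, so is $g(x)$. Inequality \eqref{eq:three} with $y=x$ gives $d(x,z)^2/\lambda\le g(x)-g(z)\le L\,d(x,z)$, hence $d(x,z)\le L\lambda$. For arbitrary $y$, the triangle inequality gives $d(x,y)^2\le d(x,z)^2+2\,d(x,z)\,d(z,y)+d(z,y)^2$, so by \eqref{eq:three}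
\[
g(z)-g(y)\le\frac1{2\lambda}\Big(d(x,y)^2-d(x,z)^2-d(z,y)^2\Big)\le\frac{d(x,z)}{\lambda}\,d(z,y)\le L\,d(z,y).\qedhere
\]
\end{proof}

\section{Weak convergence and Opial's argument}\label{sec:weak}

We need the analogues of the familiar Hilbert space facts, and we prove them from the definition. Subsequences of a weakly convergent sequence converge weakly to the same point. A \emph{weak cluster point} of a sequence is a weak limit of one of its subsequences.

\begin{lemma}\label{lem:compact}
Every bounded sequence in a Hadamard space has a weakly convergent subsequence.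
\end{lemma}

\begin{proof}
There is no dual space to appeal to, so the candidate limit is produced by a minimization. For a bounded sequence $X=(x_n)$ let $r_X(y)=\limsup_nd(x_n,y)^2$ and $\rho(X)=\inf_yr_X(y)$. The function $\sqrt{r_X}$ is $1$-Lipschitz, so $r_X$ is continuous. By \eqref{eq:cat}, the midpoint $m$ of $a$ and $b$ satisfies
\[
\rho(X)\le r_X(m)\le\tfrac12r_X(a)+\tfrac12r_X(b)-\tfrac14d(a,b)^2 .
\]
Hence minimizing sequences of $r_X$ are Cauchy and any two minimizers coincide: $r_X$ has exactly one minimizer, the \emph{center} of $X$. If $Y$ is a subsequence of $X$, then $r_Y\le r_X$ and $\rho(Y)\le\rho(X)$. Neither $r_X$ nor $\rho(X)$ depends on finitely many terms.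

The center can move when we pass to a subsequence, so we first find a subsequence for which it does not. Let $X^1=X$ and let $X^{i+1}$ be a subsequence of $X^i$ with $\rho(X^{i+1})\le\rho(Y)+1/i$ for every subsequence $Y$ of $X^i$. Let $Z=(z_n)$ be the diagonal sequence, $z_n$ being the $n$-th term of $X^n$, and let $Y$ be any subsequence of $Z$. Up to finitely many terms, $Z$ is a subsequence of $X^{i+1}$ and $Y$ is a subsequence of $X^i$, so $\rho(Z)\le\rho(X^{i+1})\le\rho(Y)+1/i$ for every $i$. Thus $\rho(Y)=\rho(Z)$. If $c$ is the center of $Z$, then $r_Y(c)\le r_Z(c)=\rho(Z)=\rho(Y)$, so $c$ is also the center of $Y$.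

Let $\gamma$ be a geodesic through $c$ and let $q_n$ be the projection of $z_n$ onto $\gamma([0,1])$. If $q_n\not\to c$, then by compactness $q_n\to q\ne c$ along a subsequence $Y$ of $Z$. Along $Y$ we have $d(z_n,q)\le d(z_n,q_n)+d(q_n,q)\le d(z_n,c)+o(1)$, so $r_Y(q)\le r_Y(c)$, contradicting the uniqueness of the center of $Y$. Hence $Z$ converges weakly to $c$.
\end{proof}

\begin{lemma}\label{lem:weak}
Let $(x_n)$ be bounded and converge weakly to $x$.
\begin{enumerate}
\item[(a)] If $y\ne x$, then $\limsup_nd(x_n,y)>\limsup_nd(x_n,x)$.
\item[(b)] If all $x_n$ lie in a closed convex set $C$, then $x\in C$. If $g$ is convex and lsc, then $g(x)\le\liminf_ng(x_n)$.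
\item[(c)] If $d(x_n,y_n)\to0$, then $(y_n)$ converges weakly to $x$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $q_n$ be the projection of $x_n$ onto $[x,y]$, so $q_n\to x$. By \eqref{eq:proj}, $d(x_n,y)^2\ge d(x_n,q_n)^2+d(q_n,y)^2$. Here $d(q_n,y)\to d(x,y)$, and $|d(x_n,q_n)-d(x_n,x)|\le d(q_n,x)\to0$ with both distances bounded. Therefore $\limsup d(x_n,y)^2\ge\limsup d(x_n,x)^2+d(x,y)^2$.

(b) Let $p=P_Cx$. By \eqref{eq:proj}, $d(p,x_n)\le d(x,x_n)$ for all $n$, so (a) forces $p=x$. If $\liminf g(x_n)<g(x)$, choose a real $s$ strictly between the two numbers; a subsequence lies in the closed convex set $\{g\le s\}$, so $g(x)\le s$, which is absurd.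

(c) Projections onto closed convex sets are $1$-Lipschitz \cite[Prop.~II.2.4]{BH}, so the projections of $x_n$ and of $y_n$ onto any geodesic through $x$ have the same limit.
\end{proof}

\begin{lemma}[Opial's argument]\label{lem:opial}
Let $(x_k)$ be bounded and let $M\subset\mathcal H$ contain all weak cluster points of $(x_k)$. If $\lim_kd(x_k,y)$ exists for each $y\in M$, then $(x_k)$ converges weakly to a point of $M$.
\end{lemma}

\begin{proof}
Weak cluster points exist by Lemma~\ref{lem:compact}. Suppose $u\ne v$ are two of them. Lemma~\ref{lem:weak}(a) along a subsequence converging weakly to $u$ gives $\lim d(x_k,u)<\lim d(x_k,v)$, because both limits exist along the whole sequence; a subsequence converging weakly to $v$ gives the reverse inequality. So there is exactly one weak cluster point $u\in M$, and by Lemma~\ref{lem:compact} every subsequence of $(x_k)$ has a further subsequence converging weakly to $u$. Fix a geodesic through $u$. Every subsequence of the projections of $x_k$ onto it has a further subsequence converging to $u$, so the projections converge to $u$.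
\end{proof}

\section{The cyclic order}\label{sec:cyclic}

\begin{proof}[Proof of Theorem~\ref{thm:cyclic}]
Fix $k$ and write $\lambda=\lambda_k$ and $z_n=x_{kN+n}$ for $0\le n\le N$, so that $z_n=\operatorname{prox}_{\lambda f_n}(z_{n-1})$. By \eqref{eq:C2}, Lemma~\ref{lem:key} applies to each step. It gives $d(z_{n-1},z_n)\le L\lambda$, hence $d(z_i,z_j)\le|i-j|L\lambda$, and
\begin{equation}\label{eq:cyc-all}
f_n(z_n)-f_n(y)\le L\,d(z_n,y)\qquad(y\in\mathcal H).
\end{equation}
The functions $f_n$ are evaluated here at different points $z_n$, while $f$ must be evaluated at a single point. Condition \eqref{eq:C1} transfers everything to $z_0$: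
\begin{equation}\label{eq:cyc-transfer}
f_n(z_0)-f_n(z_n)\le L\,d(z_0,z_n)\le nL^2\lambda .
\end{equation}
Since $f_n(z_n)$ is finite, so is each $f_n(z_0)$. Thus $\beta_k:=f(x_{kN})-\min f$ is a nonnegative real for every $k$.

\emph{Distances to minimizers.} Let $y\in\operatorname{Min}f$. All $f_n(y)$ are finite, since their sum is finite and none is $-\infty$. Dropping a nonnegative term in \eqref{eq:three} and using \eqref{eq:cyc-transfer},
\[
d(z_n,y)^2\le d(z_{n-1},y)^2-2\lambda\big(f_n(z_n)-f_n(y)\big)\le d(z_{n-1},y)^2-2\lambda\big(f_n(z_0)-f_n(y)\big)+2nL^2\lambda^2 .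
\]
Summing over $n=1,\dots,N$,
\begin{equation}\label{eq:cyc-fejer}
d(x_{(k+1)N},y)^2\le d(x_{kN},y)^2-2\lambda_k\beta_k+N(N+1)L^2\lambda_k^2 .
\end{equation}
Since $\sum\lambda_k^2<\infty$, the numbers $a_k=d(x_{kN},y)^2+N(N+1)L^2\sum_{i\ge k}\lambda_i^2$ are finite, and \eqref{eq:cyc-fejer} reads $a_{k+1}\le a_k-2\lambda_k\beta_k$. So $(a_k)$ is nonincreasing and nonnegative, hence convergent, and $2\sum\lambda_k\beta_k\le a_0$. As the tail sums tend to $0$, the limit $\lim_kd(x_{kN},y)$ exists. In particular $(x_{kN})$ is bounded.

\emph{Slow descent.} We pass from $z_0$ to $z_N$ through the point $z_n$, where $f_n$ is under control in both directions of the cycle. By \eqref{eq:cyc-transfer} and by \eqref{eq:cyc-all} with $y=z_N$,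
\[
f_n(z_0)-f_n(z_N)=\big[f_n(z_0)-f_n(z_n)\big]+\big[f_n(z_n)-f_n(z_N)\big]\le nL^2\lambda+(N-n)L^2\lambda=NL^2\lambda .
\]
Summing over $n$ gives $\beta_k-\beta_{k+1}\le N^2L^2\lambda_k$. Since $\sum\lambda_k=\infty$ and $\sum\lambda_k\beta_k<\infty$, Lemma~\ref{lem:slow} yields $\beta_k\to0$.

\emph{Weak convergence.} The function $f$ is convex and lsc, so by Lemma~\ref{lem:weak}(b) every weak cluster point $u$ of $(x_{kN})$ satisfies $f(u)\le\min f$. Lemma~\ref{lem:opial} with $M=\operatorname{Min}f$ shows that $(x_{kN})$ converges weakly to some $x^*\in\operatorname{Min}f$. For $j=kN+n$ with $0\le n<N$ put $y_j=x_{kN}$. Then $(y_j)$ is bounded and converges weakly to $x^*$, and $d(x_j,y_j)\le NL\lambda_k\to0$. By Lemma~\ref{lem:weak}(c), $(x_j)$ converges weakly to $x^*$.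
\end{proof}

\begin{remark}[other orders]
The proof treats each cycle separately. It works without change if in cycle $k$ the functions are used in an arbitrary order $f_{\sigma_k(1)},\dots,f_{\sigma_k(N)}$, with $\sigma_k$ a permutation and \eqref{eq:C1}, \eqref{eq:C2} written for that order.
\end{remark}

\begin{remark}[the values of $f$]
The statement on values concerns only the points $x_{kN}$, and it cannot be extended to all $x_j$. On $\mathbb R$ let $f_1(x)=-x$, $f_2(x)=x$, $f_3=\iota_{(-\infty,0]}$ and $x_0=0$. Each cycle visits $0,\lambda_k,0,0$, conditions \eqref{eq:C1} and \eqref{eq:C2} hold with $L=1$, and $f(x_{3k+1})=\infty$ for all $k$. Without the Lipschitz conditions the statement on values fails even at the points $x_{kN}$: for $f_1=\iota_{(-\infty,0]}$, $f_2(x)=-x$ and $x_0=0$ we have $\min f=0$, $x_{2k+1}=0$, $x_{2k+2}=\lambda_k$, and $f(x_{2k+2})=\infty$.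
\end{remark}

\section{The random order}\label{sec:random}

Theorem~\ref{thm:random} is the case $p_n=1/N$, $F=f/N$ of Theorem~\ref{thm:weighted}, so we prove the latter. Two things change. The inequality \eqref{eq:cyc-fejer} now holds only in conditional expectation, so monotone sequences are replaced by supermartingales. As a consequence, $d(x_k,y)$ converges outside a null set \emph{that depends on $y$}, while Lemma~\ref{lem:opial} needs convergence for all $y\in M$ on one event; this calls for a separable $M$. The next two lemmas address these points. The first is the theorem of Robbins and Siegmund \cite{RS}; we include the short proof in the integrable case, which is all we use.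

\begin{lemma}\label{lem:RS}
Let $(\mathcal F_k)$ be a filtration and let $Y_k,X_k,Z_k\ge0$ be integrable and $\mathcal F_k$-measurable, with $E[Y_{k+1}\mid\mathcal F_k]\le Y_k-X_k+Z_k$ and $\sum_kZ_k<\infty$ almost surely. Then almost surely $Y_k$ converges in $\mathbb R$ and $\sum_kX_k<\infty$.
\end{lemma}

\begin{proof}
The process $V_k=Y_k+\sum_{i<k}X_i-\sum_{i<k}Z_i$ is a supermartingale. For $a\in\mathbb N$ let $\tau_a$ be the first $k$ with $\sum_{i\le k}Z_i>a$, a stopping time. The stopped process $V_{k\wedge\tau_a}$ is a supermartingale bounded below by $-a$, so it converges almost surely to a finite limit. On $\{\sum_iZ_i\le a\}$ we have $\tau_a=\infty$. Taking the union over $a$, almost surely $V_k$ converges, and then so does $Y_k+\sum_{i<k}X_i$. The nondecreasing sequence $\sum_{i<k}X_i$ is therefore bounded, hence convergent, and so $Y_k$ converges.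
\end{proof}

\begin{lemma}\label{lem:hull}
Every countable subset $S$ of a Hadamard space is contained in a separable closed convex set.
\end{lemma}

\begin{proof}
Let $\Phi(p,q,t)$ be the point with parameter $t$ on the geodesic from $p$ to $q$. The map $\Phi$ is continuous \cite[Prop.~II.1.4]{BH}. Put $C_0=S$ and $C_{i+1}=\Phi(C_i\times C_i\times[0,1])\supset C_i$. Each $C_i$ is separable, being a continuous image of a separable space. The union $U=\bigcup_iC_i$ is separable, and it is convex because two of its points lie in a common $C_i$. Its closure is separable, and convex because $p_m\to p$ and $q_m\to q$ imply $\Phi(p_m,q_m,t)\to\Phi(p,q,t)$.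
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:weighted}]
Let $\mathcal F_k=\sigma(r_0,\dots,r_{k-1})$. The points $x_k$ and $x_{k+1}^n$ are functions of the history $(r_0,\dots,r_{k-1})$, which takes finitely many values, each with positive probability. So every real function of them is $\mathcal F_k$-measurable, and integrable if finite.

\emph{An adapted constant.} The number $L(\omega)$ may depend on the whole path, while Lemma~\ref{lem:RS} needs an error term known at time $k$. We therefore use the best constant at step $k$. Let $L_k\in[0,\infty]$ be the maximum of $0$ and of the quotients $\big(f_n(x_k)-f_n(x_{k+1}^n)\big)/d(x_k,x_{k+1}^n)$ over those $n$ with $x_{k+1}^n\ne x_k$. It is $\mathcal F_k$-measurable, and by hypothesis $\Lambda:=\sup_kL_k<\infty$ almost surely. Since $L_k$ is constant on each history and each history has positive probability, $L_k<\infty$ everywhere. Condition \eqref{eq:R} holds at step $k$ with $L_k$ in place of $L$, trivially so if $x_{k+1}^n=x_k$. By Lemma~\ref{lem:key}, for all $\omega,k,n$ the value $f_n(x_k)$ is finite and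
\begin{gather}
d(x_k,x_{k+1}^n)\le L_k\lambda_k,\qquad f_n(x_k)-f_n(x_{k+1}^n)\le L_k^2\lambda_k,\label{eq:rnd-step}\\
f_n(x_{k+1}^n)-f_n(y)\le L_k\,d(x_{k+1}^n,y)\qquad(y\in\mathcal H).\label{eq:rnd-all}
\end{gather}
Put $\beta_k=F(x_k)-\min F\in[0,\infty)$.

\emph{Slow descent, path by path.} If $r_k=n$, we must bound the drop of every $f_m$ from $x_k$ to $x_{k+1}^n$, and the hypothesis concerns only the point $x_{k+1}^m$, which the path need not visit. We pass through it anyway. By \eqref{eq:rnd-step}, $d(x_{k+1}^m,x_{k+1}^n)\le2L_k\lambda_k$, so \eqref{eq:rnd-step} and \eqref{eq:rnd-all} give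
\[
f_m(x_k)-f_m(x_{k+1}^n)=\big[f_m(x_k)-f_m(x_{k+1}^m)\big]+\big[f_m(x_{k+1}^m)-f_m(x_{k+1}^n)\big]\le L_k^2\lambda_k+2L_k^2\lambda_k .
\]
Multiplying by $p_m$ and summing over $m$,
\begin{equation}\label{eq:rnd-slow}
\beta_k-\beta_{k+1}\le3\Lambda^2\lambda_k .
\end{equation}

\emph{Distances to minimizers.} Let $y\in\operatorname{Min}F$. All $f_n(y)$ are finite because $p_n>0$. By \eqref{eq:three} and \eqref{eq:rnd-step},
\[
d(x_{k+1}^n,y)^2\le d(x_k,y)^2-2\lambda_k\big(f_n(x_k)-f_n(y)\big)+2L_k^2\lambda_k^2 .
\]
As $x_{k+1}=x_{k+1}^{r_k}$ and $r_k$ is independent of $\mathcal F_k$,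
\[
E\big[d(x_{k+1},y)^2\mid\mathcal F_k\big]=\sum_np_n\,d(x_{k+1}^n,y)^2\le d(x_k,y)^2-2\lambda_k\beta_k+2L_k^2\lambda_k^2 .
\]
Moreover $\sum_kL_k^2\lambda_k^2\le\Lambda^2\sum_k\lambda_k^2<\infty$ almost surely. Lemma~\ref{lem:RS} provides an event $\Omega_y$ of probability one on which $d(x_k,y)$ converges, $\sum_k\lambda_k\beta_k<\infty$ and $\Lambda<\infty$.

\emph{Values.} Fix $y_0\in\operatorname{Min}F$. On $\Omega_{y_0}$ the sequence $(x_k)$ is bounded, and $\beta_k\to0$ by \eqref{eq:rnd-slow} and Lemma~\ref{lem:slow} with $\theta=3\Lambda^2+1$. By Lemma~\ref{lem:weak}(b), all weak cluster points of $(x_k)$ lie in $\operatorname{Min}F$.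

\emph{One event for all relevant minimizers.} If $\mathcal H$ is separable, so is $\operatorname{Min}F$. In general it need not be, but the algorithm sees only a separable part of the space. Let $S$ be the set of all possible values of all $x_k$; it is a countable union of finite sets, and it does not depend on $\omega$. Let $C\supset S$ be a separable closed convex set as in Lemma~\ref{lem:hull}, and let $M=C\cap\operatorname{Min}F$. On $\Omega_{y_0}$ all weak cluster points of $(x_k)$ lie in $C$ by Lemma~\ref{lem:weak}(b), hence in $M$. As a subset of a separable metric space, $M$ has a countable dense subset $D$. The event $\Omega'=\Omega_{y_0}\cap\bigcap_{y\in D}\Omega_y$ has probability one. Fix $\omega\in\Omega'$, $y\in M$ and $\varepsilon>0$, and choose $y'\in D$ with $d(y,y')<\varepsilon$. Then $|d(x_k,y)-d(x_k,y')|<\varepsilon$ for all $k$ and $d(x_k,y')$ converges, so $\limsup d(x_k,y)-\liminf d(x_k,y)\le2\varepsilon$. Thus $\lim d(x_k,y)$ exists for every $y\in M$, and by Lemma~\ref{lem:opial} the sequence $(x_k)$ converges weakly to a point of $M\subset\operatorname{Min}F$ on $\Omega'$.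
\end{proof}

\section{Failure of strong convergence}\label{sec:strong}

We prove Theorem~\ref{thm:sharp}(a). If all $f_n$ are equal, both algorithms reduce to one deterministic proximal iteration, a discretization of a gradient flow. We start from a flow trajectory that converges weakly but not strongly and show that the iteration stays uniformly close to it for all time. The steps are prescribed, so we cannot make them small; but $\operatorname{prox}_{\mu(cg)}=\operatorname{prox}_{(c\mu)g}$, so multiplying the function by a small constant $c$ has the same effect.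

\subsection*{The trajectory}
Baillon \cite{Baillon} constructed a proper convex lsc function $g$ on $\ell_2$ and a solution $u$ of $u'\in-\partial g(u)$ on $(0,\infty)$ that converges weakly, but not strongly, to some $u_\infty$ as $t\to\infty$. We use the following standard facts on such solutions \cite{Brezis}: $\partial g(u(t))\ne\emptyset$ for all $t>0$, the map $u$ is Lipschitz on $[1,\infty)$, and $g\circ u$ is nonincreasing on $[1,\infty)$. For $z$ with $g(z)<\infty$, the subgradient inequality for $-u'(t)\in\partial g(u(t))$ gives
\begin{equation}\label{eq:evi}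
\frac12\frac{d}{dt}\|u(t)-z\|^2=\langle-u'(t),z-u(t)\rangle\le g(z)-g(u(t))\qquad\text{for a.e. }t\ge1 ,
\end{equation}
and this may be integrated because $u$ is Lipschitz. Integrating over $[1,1+t]$ and using $g(u(s))\ge g(u(1+t))$ for $s\in[1,1+t]$, we get $t\,\big(g(u(1+t))-g(z)\big)\le\frac12\|u(1)-z\|^2$. Hence $\lim_{t\to\infty}g(u(t))\le g(z)$ for all such $z$, and by weak lower semicontinuity $g(u_\infty)\le g(z)$. So $u_\infty$ minimizes $g$. With $z=u_\infty$ the right side of \eqref{eq:evi} is nonpositive, so $\|u(t)-u_\infty\|$ is nonincreasing on $[1,\infty)$. Its limit $\delta$ is positive, since the convergence is not strong.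

\subsection*{The iteration}
Let $c>0$, to be chosen below, let $h=cg$, $f_1=\dots=f_N=h$ and $x_0=u(1)$. Then $f=Nh$ attains its minimum. Both algorithms take the form $x_{j+1}=\operatorname{prox}_{\mu_jh}(x_j)$ with deterministic steps: in the cyclic case $(\mu_j)$ repeats each $\lambda_k$ exactly $N$ times, and in the random case $\mu_k=\lambda_k$ for every $\omega$. In both cases $\sum\mu_j=\infty$ and $\sup_j\mu_j=\bar\lambda:=\sup_k\lambda_k<\infty$.

To verify the Lipschitz conditions, pick $w_0\in\partial h(x_0)$ and let $w_{j+1}=(x_j-x_{j+1})/\mu_j$, which lies in $\partial h(x_{j+1})$ by Remark~\ref{rem:hilbert}. Adding the subgradient inequalities at $x_j$ and at $x_{j+1}$ gives $\langle w_j-w_{j+1},x_j-x_{j+1}\rangle\ge0$, that is, $\|w_{j+1}\|^2\le\langle w_j,w_{j+1}\rangle$. Hence $\|w_{j+1}\|\le\|w_j\|\le\|w_0\|$, and with $L=\|w_0\|+1$,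
\[
h(x_j)-h(z)\le\langle w_j,x_j-z\rangle\le L\|x_j-z\|\qquad\text{for all $j$ and all }z .
\]
Each of \eqref{eq:C1}, \eqref{eq:C2} and \eqref{eq:R} is an instance of this inequality.

\subsection*{Shadowing}
Let $v(t)=u(1+ct)$, $t\ge0$. By \eqref{eq:evi}, $\frac12\frac{d}{dt}\|v(t)-z\|^2\le h(z)-h(v(t))$ almost everywhere, and $h\circ v$ is nonincreasing. Let $t_j=\sum_{i<j}\mu_i\to\infty$ and $e_j=\|x_j-v(t_j)\|$, so $e_0=0$. We advance first the iteration and then the flow, each time using the other as the comparison point. By \eqref{eq:three} with $y=v(t_j)$,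
\[
\tfrac12\|x_{j+1}-v(t_j)\|^2\le\tfrac12e_j^2+\mu_j\big(h(v(t_j))-h(x_{j+1})\big).
\]
Integrating the differential inequality with $z=x_{j+1}$ over $[t_j,t_{j+1}]$, where $h(v(t))\ge h(v(t_{j+1}))$,
\[
\tfrac12e_{j+1}^2\le\tfrac12\|v(t_j)-x_{j+1}\|^2+\mu_j\big(h(x_{j+1})-h(v(t_{j+1}))\big).
\]
In the sum the value $h(x_{j+1})$ cancels:
\[
\tfrac12e_{j+1}^2\le\tfrac12e_j^2+\mu_j\big(h(v(t_j))-h(v(t_{j+1}))\big)\le\tfrac12e_j^2+\bar\lambda\big(h(v(t_j))-h(v(t_{j+1}))\big).
\]
The error is paid for by the decrease of $h$ along the flow, whose total is finite. Telescoping,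
\[
e_j^2\le2c\bar\lambda\,\big(g(u(1))-\min g\big)=:\eta^2\qquad\text{for all }j ,
\]
and this is where the boundedness of the steps is used. Choose $c$ so small that $\eta<\delta/2$; the same $c$ serves both orders.

Suppose $x_j\to p$ strongly. Then $\limsup\|v(t_j)-p\|\le\eta$. Since $v(t_j)\to u_\infty$ weakly and the norm is weakly lsc, $\|u_\infty-p\|\le\eta$. Therefore $\delta=\lim\|v(t_j)-u_\infty\|\le2\eta<\delta$, a contradiction. This proves Theorem~\ref{thm:sharp}(a).

\section{Step sizes}\label{sec:steps}

All functions in this section are Lipschitz and convex on $\mathbb R$ or $\mathbb R^2$, so \eqref{eq:C1}, \eqref{eq:C2} and \eqref{eq:R} hold, and weak convergence is ordinary convergence.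

\subsection{Examples on the line}

\emph{Summable steps.} Let $(\lambda_k)\in\ell_1$, $f_n=|\cdot|$ for all $n$, and $x_0=1+N\sum_k\lambda_k$. By Example~\ref{ex:dist} a proximal step with parameter $\lambda_k$ moves the point by at most $\lambda_k$, and each $\lambda_k$ is used at most $N$ times. So all iterates of either algorithm are at least $1$, while $\operatorname{Min}f=\{0\}$. This proves the necessity of $(\lambda_k)\notin\ell_1$ in parts (b) and (c) of Theorem~\ref{thm:sharp}.

\emph{Two opposite pushes.} Let $N\ge2$, $f_1(x)=x$, $f_2(x)=-x$ and $f_n=0$ for $n\ge3$. Then $f=0$ attains its minimum everywhere, and by Remark~\ref{rem:hilbert} the steps are translations by $-\lambda$, $+\lambda$ and $0$. In the cyclic order $|x_{kN+1}-x_{kN}|=\lambda_k$, so convergence forces $\lambda_k\to0$, as claimed in (c). In the random order the pushes no longer cancel: $x_{k+1}=x_k-\lambda_k\xi_k$ with independent $\xi_k$, $P(\xi_k=1)=P(\xi_k=-1)=1/N$ and $P(\xi_k=0)=1-2/N$. Let $(\lambda_k)\notin\ell_2$. We show that $(x_k)$ diverges almost surely.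

Suppose first that $\lambda_k\ge\varepsilon>0$ for all $k$ in an infinite set $K$. The events $\{\xi_k\ne0\}$, $k\in K$, are independent of probability $2/N$, so by the second Borel--Cantelli lemma infinitely many of them occur almost surely, and the increments of $(x_k)$ do not tend to $0$. Suppose next that $\lambda_k\to0$. The variables $\lambda_k\xi_k$ are independent, centered and uniformly bounded. For such variables Kolmogorov's three-series theorem, with truncation level above the bound, says that the series converges almost surely if and only if the variances are summable. Here $\sum_k\operatorname{Var}(\lambda_k\xi_k)=\frac2N\sum_k\lambda_k^2=\infty$, so convergence of $\sum\lambda_k\xi_k$ has probability less than one; it is a tail event, so by the $0$--$1$ law it has probability zero.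

A positive sequence outside $\ell_2\setminus\ell_1$ is either in $\ell_1$ or not in $\ell_2$, and sufficiency of $\ell_2\setminus\ell_1$ is Theorem~\ref{thm:random}. This proves Theorem~\ref{thm:sharp}(b) and the first sentence of (c).

\subsection{A drift along the set of minimizers}

In the cyclic order the opposite pushes cancel exactly, so a different mechanism is needed to make the error term $\lambda_k^2$ in \eqref{eq:cyc-fejer} real. We arrange that $f$ is minimal on a vertical segment in the plane and that each cycle starts and ends on it. The first function pushes the point a distance $\lambda$ off the segment, the second is tilted there and shifts the point vertically, and the third returns it to the segment. Take for the second function a ramp $c\,(x-\theta(1+y))_+$. It vanishes on the segment $\{0\}\times[0,1]$, and it is active at all points $(\lambda,y)$, $0\le y\le1$, when $2\theta<\lambda$. Its gradient has vertical component $-c\theta$ where it is active, so the vertical shift is $c\theta\lambda$, of order $\lambda^2$ at best. Such shifts accumulate when $\sum\lambda_k^2=\infty$. To prevent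 convergence while $\lambda_k\to0$, we superpose ramps at geometrically decreasing scales with alternating tilt. At a given scale the larger ramps are out of reach and the smaller ones are too weakly tilted to matter.

\subsubsection*{The functions}
For $j\ge1$ let $s_j=8^{-j}$, $\theta_j=s_j/4$ and $c_j=\frac1{4j^2}$, so that $\sum_jc_j=\pi^2/24<\frac12$. On $\mathbb R^2\ni(x,y)$ define
\[
G(x,y)=\sum_{j\text{ odd}}c_j\big(x-\theta_j(1+y)\big)_++\sum_{j\text{ even}}c_j\big(x-\theta_j(2-y)\big)_+ ,
\]
\[
f_1(x,y)=-x,\qquad f_2=G,\qquad f_3(x,y)=2|x|,\qquad f_n=0\quad(4\le n\le N).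
\]
The $j$-th term of $G$ is convex, nonnegative, zero at the origin and Lipschitz with constant $c_j\sqrt{1+\theta_j^2}\le2c_j$. So the series converges, and $G$ is convex, nonnegative and Lipschitz. Further $f\ge2|x|-x\ge0$, and $f(0,y)=0$ for $y\in[-1,2]$, so $f$ attains its minimum.

\subsubsection*{One cycle}
Let $A_i=\sum_{j\ge i}c_j\in(0,\frac12)$ and $D_i=\sum_{j\ge i}(-1)^{j+1}c_j\theta_j$. The series for $D_i$ alternates and $c_{j+1}\theta_{j+1}\le\frac18c_j\theta_j$, so $D_i$ has the sign of its first term, $(-1)^{i+1}$, and
\begin{equation}\label{eq:Di}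
\frac78\cdot\frac{s_i}{16\,i^2}=\tfrac78c_i\theta_i\le|D_i|\le c_i\theta_i=\frac{s_i}{16\,i^2}.
\end{equation}
Put $\delta_i=s_i|D_i|\le s_1c_1\theta_1=\frac1{1024}$.

\begin{lemma}\label{lem:cycle}
For $y\in[\frac18,\frac78]$, one cycle with step $\lambda=s_i$ maps $(0,y)$ to $(0,y+s_iD_i)$.
\end{lemma}

\begin{proof}
The step with $f_1$ leads to $(s_i,y)$. Consider the open rectangle $U_i=(s_i/2,2s_i)\times(0,1)$; see Figure~\ref{fig:cycle}. For $(\xi,\zeta)\in U_i$ both $1+\zeta$ and $2-\zeta$ lie in $(1,2)$, so the threshold of the $j$-th ramp lies in $(\theta_j,2\theta_j)$. If $j\ge i$, then $2\theta_j\le s_i/2<\xi$ and the ramp is active. If $j<i$, then $\theta_j\ge\theta_{i-1}=2s_i>\xi$ and the ramp vanishes. Hence $G$ is affine on $U_i$. An active ramp has gradient $c_j(1,-\theta_j)$ for odd $j$ and $c_j(1,\theta_j)$ for even $j$, so $\nabla G=(A_i,-D_i)$ on $U_i$. The point $z=(s_i-s_iA_i,\ y+s_iD_i)$ lies in $U_i$, because $0<A_i<\frac12$ and $\delta_i<\frac18$, and it satisfies $\big((s_i,y)-z\big)/s_i=(A_i,-D_i)=\nabla G(z)$. By Remark~\ref{rem:hilbert}, $z=\operatorname{prox}_{s_iG}(s_i,y)$.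 The step with $f_3$ fixes the second coordinate and soft-thresholds the first at level $2s_i$; since the first coordinate lies in $(s_i/2,s_i)$, it becomes $0$. The steps with $n\ge4$ do nothing.
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=1.9cm,y=3.2cm,>=stealth]
\fill[gray!15] (0.5,0) rectangle (2,1);
\node at (1.55,0.72) {$U_i$};
\draw[->] (-0.2,0) -- (4.3,0) node[right] {$x$};
\draw[->] (0,-0.05) -- (0,1.15) node[above] {$y$};
\draw[dotted] (0,1) node[left] {$1$} -- (4.1,1);
\draw[dashed] (0.25,0) -- (0.5,1) node[above] {\small ramp $i$};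
\draw[dashed] (4,0) -- (2,1) node[above] {\small ramp $i-1$};
\node[below] at (0.5,0) {$s_i/2$};
\node[below] at (1,0) {$s_i$};
\node[below] at (2,0) {$2s_i$};
\node[below] at (4,0) {$4s_i$};
\draw[thick,->] (0,0.35) -- (1,0.35) node[pos=0.7,below] {$f_1$};
\draw[thick,->] (1,0.35) -- (0.7,0.55) node[midway,above right] {$f_2$};
\draw[thick,->] (0.7,0.55) -- (0,0.55) node[pos=0.75,above] {$f_3$};
\end{tikzpicture}
\caption{One cycle with step $s_i$, $i$ odd, starting and ending on the line $x=0$; the vertical shift is exaggerated. Each ramp of $G=f_2$ is active to the right of its dashed kink line and zero to the left. The shaded rectangle $U_i$ lies to the right of the kinks of the ramps $j\ge i$ (those with $j>i$ lie in $0<x<s_i/16$ and are not drawn) and to the left of the kinks of the ramps $j<i$, so $G$ is affine on $U_i$.}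
\label{fig:cycle}
\end{figure}

\subsubsection*{The steps}
Start at $x_0=(0,\frac14)$ and choose the steps in phases $i=1,2,\dots$. In phase $i$ use $\lambda_k=s_i$; end the phase at the first cycle after which $y\ge\frac34$ if $i$ is odd, and $y\le\frac14$ if $i$ is even. As long as $y\in[\frac18,\frac78]$, Lemma~\ref{lem:cycle} shows that each cycle of phase $i$ changes $y$ by $+\delta_i$ for odd $i$ and by $-\delta_i$ for even $i$. By induction, an odd phase starts in $[\frac18,\frac14]$, increases $y$, and ends after finitely many cycles in $[\frac34,\frac34+\delta_i)\subset[\frac34,\frac78]$; an even phase starts in $[\frac34,\frac78]$, decreases $y$, and ends in $(\frac14-\delta_i,\frac14]\subset[\frac18,\frac14]$. So the lemma applies throughout, and $y$ takes values at least $\frac34$ and values at most $\frac14$ infinitely often. The cyclic sequence does not converge.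

The sequence $(\lambda_k)$ is nonincreasing. Let $m_i$ be the number of cycles in phase $i$. The phase moves $y$ by at least $\frac12$, so $m_i\delta_i\ge\frac12$; before its last cycle it has moved $y$ by less than $\frac58$, so $(m_i-1)\delta_i<1$ and $m_i\le1/\delta_i+1\le2/\delta_i$. Since $|D_i|\to0$,
\[
\sum_k\lambda_k=\sum_im_is_i\ge\sum_i\frac1{2|D_i|}=\infty ,
\]
and for $p>2$, by the lower bound in \eqref{eq:Di},
\[
\sum_k\lambda_k^p=\sum_im_is_i^p\le\sum_i\frac{2s_i^{p-1}}{|D_i|}\le\frac{256}{7}\sum_ii^2\,8^{-i(p-2)}<\infty .
\]
This completes the proof of Theorem~\ref{thm:sharp}. At $p=2$ the upper bound in \eqref{eq:Di} gives $m_is_i^2\ge s_i/(2|D_i|)\ge8i^2$, so $(\lambda_k)\notin\ell_2$, as Theorem~\ref{thm:cyclic} requires.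

\begin{thebibliography}{9}

\bibitem{Bacak}
Miroslav Bacak, \emph{Old and new challenges in Hadamard spaces}, arXiv:1807.01355 (2018).

\bibitem{Baillon}
Baillon, J. Funct. Anal. \textbf{28} (1978), 369--376.

\bibitem{Brezis}
Brezis, \emph{Op\'erateurs maximaux monotones}, 1973.

\bibitem{BH}
Bridson and Haefliger, \emph{Metric Spaces of Non-Positive Curvature}.

\bibitem{RS}
Robbins and Siegmund, 1971.

\end{thebibliography}
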